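# Linearly many crossings between two minimum spanning trees, after discarding points

## A disc with a moat, and the cone that defeats it

All discs are closed. We write $D(c,r)$ for the disc with center $c$ and radius $r\ge 0$, and $|x-y|$ for the distance between $x$ and $y$.

The proof turns on one configuration. Take a disc $O=D(o,\rho)$, which we call an *obstacle*. Surround it by a *moat*: the points we still want to use all lie at distance more than $2\rho$ from $o$. Inside $O$ there may be points we cannot control. We want to choose two points $a,b$ outside the moat so that $b$ is closer to $a$ than to anything in $O$. This is always possible if $a$ and $b$ lie in a narrow cone with apex $o$, however large or close the obstacle is.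

**Lemma 1.** Let $O=D(o,\rho)$ with $\rho\ge 0$, and let $a,b$ be points with
$$2\rho<|a-o|\le |b-o|\qquad\text{and}\qquad \angle aob\le \frac{2\pi}{13}.$$
Then $|b-a|<|b-x|$ for every $x\in O$.

**Proof.** Put $\alpha=|a-o|>0$ and $\beta=|b-o|\ge\alpha$. Let $a'$ be the point of the segment $ob$ at distance $\alpha$ from $o$. We walk from $b$ to $a'$ along the ray, then from $a'$ to $a$ along a chord of the circle of radius $\alpha$ around $o$. The first part has length $\beta-\alpha$. The chord subtends an angle of at most $2\pi/13$ at $o$, so its length is at most $2\alpha\sin(\pi/13)$. Hence
$$|b-a|\le \beta-\alpha+2\alpha\sin(\pi/13).$$
Since $\sin(\pi/13)<\pi/13<1/4$, the right side is less than $\beta-\alpha/2$. Since $\alpha>2\rho$, this is less than $\beta-\rho$. Finally, $|b-x|\ge |b-o|-|o-x|\ge\beta-\rho$ for every $x\in O$. $\square$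

The number $13$ is the smallest number of equal cones for which this computation works, because $\sin(\pi/12)\approx 0.2588>1/4$. Two small checks, with $o=(0,0)$ and $\rho=1$, show what the hypotheses do.

- The angle matters. For $a=(3,0)$ and $b=(-3,0)$ we have $|b-a|=6$, but the point $(-1,0)$ of $O$ is at distance $2$ from $b$.
- Only the farther point is protected. For $a=(3,0)$ and $b=(10,0)$, the point $b$ is at distance $7$ from $a$ and at distance at least $9$ from $O$. But $a$ is at distance $2$ from $(1,0)\in O$ and at distance $7$ from $b$.

What is this for? We will want to guarantee that a chosen segment $ab$ is an edge of a minimum spanning tree, while most of the other points are out of our control. It is enough that $a$ is the nearest neighbor of $b$. The uncontrolled points that threaten this are the ones we chose earlier. We keep them inside obstacles, and Lemma 1 says that one nearby obstacle does no harm.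

## Two-colored point sets and crossings of their spanning trees

**Definition.** A finite set of points in the plane is *generic* if no three of its points are collinear and all its pairwise distances are distinct.

A minimum spanning tree (MST) of a finite set $X$ is a tree with vertex set $X$, with straight segments as edges, of least total length. Since distances are distinct, every subset of a generic set has a unique MST. We need one textbook fact, the cut property for the cut that isolates a single point.

**Fact 2.** Let $X$ be a subset of a generic set, let $b\in X$, and let $a$ be the nearest point to $b$ in $X\setminus\{b\}$. Then $ab$ is an edge of the MST of $X$.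

**Proof.** Suppose not, and let $T$ be the MST. The path in $T$ from $b$ to $a$ starts with an edge $bx$, $x\ne a$, and $|b-x|>|b-a|$. Replacing $bx$ by $ba$ gives a shorter spanning tree, a contradiction. $\square$

**Definition.** Let $P$ be generic, and let $P=R\cup B$ be a partition (a two-coloring) with MSTs $T_R$ of $R$ and $T_B$ of $B$. Then $\mathrm{cr}(R,B)$ is the number of pairs $(e,f)$, with $e$ an edge of $T_R$ and $f$ an edge of $T_B$, whose segments cross. The *bicolored MST crossing number* of $P$ is
$$\mathrm{cr}(P)=\max_{P=R\cup B}\mathrm{cr}(R,B).$$

For example, let $P=\{(0,0),(4,0),(5,4),(0,3)\}$. The squared distances are $16,41,9,17,25,26$, all distinct, and the four points are the vertices of a convex quadrilateral in this order, so $P$ is generic. Coloring $(0,0),(5,4)$ red and the other two blue makes the two trees the two diagonals, which cross. Only one pair of segments among four points in convex position crosses, so $\mathrm{cr}(P)=1$. Coloring $(0,0),(4,0)$ red instead gives two opposite sides and no crossing, so the coloring matters.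

The problem is posed in the paper of Todor Antić, Morteza Saghafian, Maria Saumell, Felix Schröder, Josef Tkadlec and Pavel Valtr, "How many times can two minimum spanning trees cross?", arXiv:2601.20060 (2026). It is known that $\mathrm{cr}(P)=O(n)$ for every generic set of $n$ points. It is conjectured that $\mathrm{cr}(P)\in\Omega(n)$, but the best known lower bound for general generic sets, valid for sufficiently large $n$, is only $1$. An easier problem in the same direction allows us to discard points first:

> Are there absolute constants $c>0$ and $n_0$ such that $\max\{\mathrm{cr}(Q):Q\subseteq P\}\ge cn$ for every generic set $P$ of $n\ge n_0$ points?

The answer is yes, with $n_0=5$ and $c=1/212992$. Throughout, let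
$$K=53=13\cdot 4+1,\qquad L=1024(K-1)=53248 .$$

**Theorem A.** For every generic set $P$ of $n\ge 5$ points,
$$\max\{\mathrm{cr}(Q):Q\subseteq P\}\ \ge\ \frac{n}{4L}=\frac{n}{212992}.$$
The bound $n\ge 5$ is optimal.

**Theorem B.** Let $P$ be generic with $|P|=n$, and let $t$ be a real number with $L\le t\le n$. Then there are an integer $S\ge t/(4L)$ and a partition $P=A_1\sqcup A_2\sqcup D\sqcup U$ with $|D|\le t$ and $|A_1|=|A_2|=2S$ such that, for **every** partition $U=U_1\sqcup U_2$, the MSTs of $A_1\cup U_1$ and $A_2\cup U_2$ have at least $S$ crossings.

In Theorem B, the set $D$ is discarded, the $4S$ points of $A_1\cup A_2$ get prescribed colors, and the remaining points $U$ may be colored in any way at all.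

## Four points, five points, and Theorem A from Theorem B

With four points the answer can be zero. Take the triangle $(0,0),(10,0),(3,9)$ and the point $(4,3)$. The point is interior, since it lies above $y=0$, below $y=3x$, and satisfies $9x+7y=57<90$, where $9x+7y=90$ is the third side. The squared distances $100,90,130,25,45,37$ are distinct, and a strictly interior point is on no line through two vertices, so the set is generic. No two of the six segments cross, so $\mathrm{cr}(Q)=0$ for every subset $Q$. No $c>0$ works here, so the bound $n\ge 5$ in Theorem A is optimal.

With five points there is always a crossing to be had.

**Fact 3 (E. Klein).** Any five points in general position contain four in convex position.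

**Proof.** If the convex hull has at least four vertices, take four of them. Otherwise the hull is a triangle with two points $d,e$ inside. The line $\ell$ through $d$ and $e$ passes through no vertex of the triangle, so two vertices $a,b$ lie strictly on the same side of $\ell$. If $a,b,d,e$ were not in convex position, one of them would lie in the triangle of the other three. It is not $a$ or $b$, which are vertices of the hull. It is not $d$: the triangle $abe$ meets $\ell$ only in $e$, while $d\in\ell$ and $d\neq e$. By the same argument it is not $e$. $\square$

**Theorem B implies Theorem A.** If $n\ge L$, apply Theorem B with $t=n$, put $Q=P\setminus D$, and choose any partition $U=U_1\sqcup U_2$. The coloring of $Q$ by $A_1\cup U_1$ and $A_2\cup U_2$ shows $\mathrm{cr}(Q)\ge S\ge n/(4L)$.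

If $5\le n<L$, take four points of $P$ in convex position by Fact 3, and let $ab$ and $cd$ be the crossing diagonals. With $R=\{a,b\}$ and $B=\{c,d\}$, the two trees are these diagonals. So $\mathrm{cr}(\{a,b,c,d\})\ge 1>n/(4L)$. $\square$

It remains to prove Theorem B.

## Nested pentagons against greedy clearing

Fact 3 suggests a greedy scheme. Fix a constant $C\ge 3$. Repeatedly take the smallest disc $D(c,r)$ containing five unused points, and choose four of the five in convex position. Color the endpoints of one diagonal red and those of the other blue, and delete the other unused points in $D(c,Cr)$. Every disc of radius less than $r$ contains at most four unused points, and $D(c,Cr)$ is covered by a number of such discs that depends only on $C$. So each step uses up boundedly many points, and linearly many steps can be made.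

Consider a chosen red diagonal $ab$, with $|a-b|\le 2r$. Points chosen later lie outside $D(c,Cr)$, so they are at distance more than $(C-1)r\ge 2r$ from $b$ and cannot be closer to $b$ than $a$ is. The argument stops at the points chosen *earlier*. Around those, we cleared a region whose size was proportional to the radius of *their* step, and that radius may be tiny compared with the present $r$.

This can really destroy the scheme. Let $M=C+1\ge 4$, and take $m$ regular pentagons centered at the origin with circumradii $1,M,M^2,\dots,M^{m-1}$. All inequalities used below are strict, so they survive a small perturbation that makes the set generic. We compute with the unperturbed set.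

Suppose that rings $0,\dots,j-1$ have been used up. Let $p$ be a point of a ring $j'>j$. Another unused point in a different ring is at distance at least $M^{j+1}-M^{j}\ge 3M^j$ from $p$. One in the same ring is at distance at least $2M^{j'}\sin 36^\circ>4M^j$. So a disc of radius at most $M^j$ that contains $p$ contains no other unused point. Therefore the smallest disc with five unused points is the circumdisc of ring $j$. Clearing $D(0,CM^j)$ deletes only the fifth point of that ring, because $CM^j<M^{j+1}$. So the scheme treats the rings one by one.

Any four vertices of a regular pentagon have two pentagon diagonals as their crossing diagonals. So the red segment $ab$ chosen in ring $j$ has length $2M^j\sin 72^\circ>1.9M^j$. For $j\ge 1$ let $x$ be a red point of ring $0$. Then $|a-x|$ and $|b-x|$ are at most $M^j+1\le 1.25M^j$, so $ab$ is strictly the longest side of the triangle $abx$. Such a side is not an MST edge: if it were, we could delete it and reconnect the two parts by $ax$ or $bx$, which is shorter. So of the $m$ planned crossings, all except the one from ring $0$ are lost.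

In this example the earlier points form one compact clump that the new points surround. This is the situation of Lemma 1. If we start from $K=53$ points instead of five, five of them lie in a common cone of angle $2\pi/13$ whose apex is the center of the clump, and the diagonals can be taken from these.

## Several clumps at once, and merging them

The cone trick handles one clump. With many clumps near the new disc, no choice need work. Take $53$ clusters, each consisting of $53$ points in a disc of radius $\delta$. Give each cluster a *companion* point at distance $30\delta$ from the center of its disc. Place the clusters so that points belonging to different clusters (companions included) are at distance at least $1$, where $\delta$ is much smaller than $1$, and make everything generic. Suppose each cluster has been treated at its own scale: inside it, two red and two blue points were chosen, and its other points were deleted. Only the companions are left. A companion $b$ is at distance at most $31\delta$ from chosen red points and from chosen blue points of its own cluster, but at distance at least $1$ from every other companion. So no companion has another companion as its nearest neighbor in its color class, and no pair $a,b$ can be certified in the way we want.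

When this happens we give up on the step, but we do not waste it: we replace all nearby clumps by one larger clump. Each clump was born in a successful step or in a merger, and a merger lowers the number of clumps by at least one. So there cannot be more mergers than successes. In the example, $53$ successes are followed by one failure, which turns $53$ clumps into one.

In summary: take the smallest disc with $K$ unused points. If at most one clump is nearby, choose a crossing pair by the cone trick. Otherwise merge. In both cases clear a large neighborhood.

## The procedure: plain, selected and deleted points

We now prove Theorem B. Let $P$, $n$, $t$ be as there, and put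
$$s=\lfloor t/L\rfloor\ge 1 .$$

**State.** At each time, every point of $P$ is *plain*, *selected* (with label $1$ or $2$) or *deleted*. Initially all points are plain. A selected or deleted point never changes its state again. We also keep a finite list of discs called obstacles, initially empty, subject to two invariants:

- (I1) every selected point lies in some obstacle of the list;
- (I2) every plain point $p$ and every obstacle $D(o,\rho)$ satisfy $|p-o|>2\rho$.

Both hold trivially at the start. We perform $s$ steps, each of the following form.

**Step 1: choosing the disc.** The purpose is to fix the working scale $r$. Assume that at least $K$ plain points remain (verified in Step 6). Every set of $K$ plain points has a smallest enclosing disc, and there are finitely many such sets. So there is a smallest radius $r$ of a disc containing at least $K$ plain points. Let $D(c,r)$ be such a disc. As $K\ge 2$, we have $r>0$, and by minimality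

$$\text{every disc of radius less than } r \text{ contains at most } K-1 \text{ plain points.} \tag{1}$$

**Step 2: locating the nearby obstacles.** The purpose is to show that a nearby obstacle cannot be large compared with $r$. Call an obstacle *interacting* if it meets $D(c,3r)$. Let $O_i=D(o_i,\rho_i)$ be interacting, so $|c-o_i|\le 3r+\rho_i$, and let $p$ be any plain point in $D(c,r)$. By (I2),
$$2\rho_i<|p-o_i|\le |p-c|+|c-o_i|\le r+(3r+\rho_i),$$
so $\rho_i<4r$. Every point of $O_i$ is at distance at most $|c-o_i|+\rho_i\le 3r+2\rho_i$ from $c$. Hence

$$\text{every interacting obstacle is contained in } D(c,3r+2\rho_i)\subseteq D(c,11r). \tag{2}$$

**Step 3: selecting.** The purpose is to pick a crossing pair when Lemma 1 can protect it. If two or more obstacles interact, the step is a *failure* and nothing is selected. If at most one interacts, the step is a *success*, and we first find five suitable plain points in $D(c,r)$.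

- If no obstacle interacts, take any five plain points of $D(c,r)$.
- If exactly one obstacle $O=D(o,\rho)$ interacts, divide the plane minus $o$ into $13$ half-open sectors with apex $o$ and angle $2\pi/13$. By (I2) no plain point equals $o$. Since $D(c,r)$ contains at least $K=13\cdot 4+1$ plain points, some sector contains five of them. Take these.

By Fact 3, four of the five points are in convex position. Let $ab$ and $a'b'$ be the two crossing diagonals of this quadrilateral. If $O$ exists, name the endpoints so that $|a-o|\le |b-o|$ and $|a'-o|\le|b'-o|$. Select $a,b$ with label $1$ and $a',b'$ with label $2$.

**Step 4: clearing and merging.** The purpose is to restore the structure for the next step. This is done after successes and failures alike. Delete all plain points in $D(c,22r)$ that were not selected. Remove all interacting obstacles from the list, and add the new obstacle $D(c,11r)$.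

**Step 5: the invariants persist.** For (I1): points selected in this step lie in $D(c,r)\subseteq D(c,11r)$. A point selected earlier lay in some obstacle. If that obstacle is retained, nothing has changed; if it was removed, it was interacting, and by (2) the point lies in $D(c,11r)$. For (I2): the remaining plain points are at distance greater than $22r=2\cdot 11r$ from $c$, which is the condition for the new obstacle. For retained obstacles the condition held before, and the set of plain points has only shrunk.

## Two counts: points lost and failed steps

**Step 6: at most $L$ points stop being plain in each step.** The purpose is to show that all $s$ steps can be carried out and that few points are deleted. All points that stop being plain lie in $D(c,22r)$, which lies in a square of side $44r$. Since $32\cdot 1.4=44.8$, this square is covered by $32^2=1024$ squares of side $1.4r$. Each of these lies in a disc of radius $1.4r/\sqrt2<r$, so by (1) it contains at most $K-1$ points that were plain at the start of the step. Hence at most $1024(K-1)=L$ points stop being plain. This count is the only place where the minimality of $r$ is used.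

Consequently, before step $j\le s$ at least $n-(j-1)L\ge n-(s-1)L$ plain points remain. Since $sL\le t\le n$, this is at least $L\ge K$. So the assumption of Step 1 always holds.

**Step 7: at least half of the steps succeed.** The purpose is to bound failures by successes. Look at the number of obstacles in the list. A success removes no obstacle or one and adds one, so it changes the number by $+1$ or $0$. A failure removes at least two and adds one, so it changes the number by at most $-1$. The number starts at $0$ and is never negative. If $S$ is the number of successes, then the number of failures is at most $S$. So $S\ge s/2$. Since $\lfloor y\rfloor\ge y/2$ for every real $y\ge 1$, we have $s=\lfloor t/L\rfloor\ge t/(2L)$, and therefore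
$$S\ge \frac s2\ge \frac{t}{4L}. \tag{3}$$

## Certifying the edges, whatever the remaining colors

Let $A_1,A_2$ be the sets of points selected with labels $1,2$, let $D$ be the set of deleted points, and let $U$ be the set of points still plain at the end. Then $P=A_1\sqcup A_2\sqcup D\sqcup U$. Each success selects two new points of each label, so $|A_1|=|A_2|=2S$. By Step 6, $|D|\le sL\le t$. Let $U=U_1\sqcup U_2$ be an arbitrary partition and put $X_i=A_i\cup U_i$.

**Step 8: every selected diagonal is an MST edge.** This is the statement the construction was built for.

**Claim 4.** For the points $a,b,a',b'$ selected in a successful step, $ab$ is an edge of the MST of $X_1$, and $a'b'$ is an edge of the MST of $X_2$.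

**Proof.** We treat $ab$ in $X_1$; the argument for $a'b'$ in $X_2$ is identical. By Fact 2 it suffices to show $|b-x|>|b-a|$ for every $x\in X_1\setminus\{a,b\}$. Let $c,r$ be the center and radius of this step. As $a,b\in D(c,r)$, we have $|a-b|\le 2r$. Only $a$ and $b$ received label $1$ in this step, so $x$ belongs to one of the following types.

1. *$x$ was selected in a later step, or $x\in U$.* Then $x$ was still plain after this step, so it survived the clearing of $D(c,22r)$. Thus $|x-c|>22r$ and $|x-b|>21r>|a-b|$.
2. *$x$ was selected in an earlier step.* By (I1), $x$ lay in some obstacle at the beginning of this step.
   - If that obstacle was not interacting, it does not meet $D(c,3r)$. So $|x-c|>3r$ and $|x-b|>2r\ge |a-b|$.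
   - If it was interacting, it was the unique interacting obstacle $O=D(o,\rho)$, because the step was a success. The points $a,b$ were plain at the beginning of the step, so (I2) gives $2\rho<|a-o|$. By the naming, $|a-o|\le|b-o|$. Both points lie in one sector, so $\angle aob\le 2\pi/13$. Lemma 1 gives $|b-x|>|b-a|$. $\square$

**Step 9: counting crossings.** In each of the $S$ successful steps, $ab$ and $a'b'$ cross as the diagonals of a convex quadrilateral. By Claim 4 this is a crossing between the two MSTs. Points selected in different steps are different, so the $S$ pairs of edges are different. Hence the MSTs of $X_1$ and $X_2$ have at least $S$ crossings, and $S\ge t/(4L)$ by (3). This proves Theorem B, and with it Theorem A. $\blacksquare$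

The constants fit together as follows. The factor $3$ in "interacting" leaves a gap of $2r\ge|a-b|$ beyond $D(c,r)$. The moat factor $2$ in (I2) gives $\rho_i<4r$, so the merged disc has radius $3r+2\cdot 4r=11r$. Its own moat has radius $22r$, and that is the region to be cleared.

## Discarding at most $t$ points, and the order of magnitude

For every $t$ with $L\le t\le n$, Theorem B says that discarding at most $t$ points suffices to force at least $t/(4L)$ crossings. In particular, take $t=\varepsilon n$:

**Corollary 5.** For every $0<\varepsilon\le 1$ and every generic $P$ with $n\ge L/\varepsilon$ there is $Q\subseteq P$ with $|Q|\ge(1-\varepsilon)n$ and $\mathrm{cr}(Q)\ge \varepsilon n/(4L)$. Moreover, all points of $Q$ outside a set of $4S$ selected points may be colored arbitrarily.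

**Proof.** The condition $n\ge L/\varepsilon$ says $L\le \varepsilon n\le n$. Apply Theorem B and put $Q=P\setminus D$. $\square$

Combined with the known bound $\mathrm{cr}(Q)=O(|Q|)$ quoted above, and $|Q|\le n$, Theorem A yields $\max\{\mathrm{cr}(Q):Q\subseteq P\}=\Theta(n)$, uniformly over all generic $P$ with $n\ge5$.

## $k$ colors from $k$ pairwise crossing diagonals

For $k\ge2$ let $E(2k)$ be the least integer such that any $E(2k)$ points in general position contain $2k$ points in convex position. It is finite by Erdős–Szekeres, *Compositio Math.* 2 (1935). For example, $E(4)=5$: Fact 3 gives $E(4)\le5$, and the triangle with an interior point gives $E(4)>4$. Put
$$K_k=13(E(2k)-1)+1,\qquad L_k=1024(K_k-1).$$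
For $k=2$ these are $K=53$ and $L=53248$.

**Theorem C.** Let $P$ be generic, $|P|=n$, $L_k\le t\le n$. There are an integer $S\ge t/(4L_k)$ and a partition $P=A_1\sqcup\dots\sqcup A_k\sqcup D\sqcup U$ with $|D|\le t$ and $|A_i|=2S$, such that for every partition $U=U_1\sqcup\dots\sqcup U_k$ and all $i<j$ the MSTs of $A_i\cup U_i$ and $A_j\cup U_j$ cross at least $S$ times.

**Proof.** Run the procedure with $K_k,L_k$ in place of $K,L$, with labels $1,\dots,k$ and $s=\lfloor t/L_k\rfloor$ steps. Only the selection in a successful step changes.

*Selection.* If one obstacle $D(o,\rho)$ interacts, the at least $K_k=13(E(2k)-1)+1$ plain points of $D(c,r)$ are distributed among $13$ sectors with apex $o$, so some sector contains $E(2k)$ of them. If no obstacle interacts, take any $E(2k)$ plain points of $D(c,r)$. Among these are $2k$ points in convex position, say $v_1,\dots,v_{2k}$ in cyclic order. For $1\le i<j\le k$ the points $v_i,v_j,v_{i+k},v_{j+k}$ appear in this cyclic order. So the endpoints of $v_iv_{i+k}$ and $v_jv_{j+k}$ alternate on a convex polygon, and these two diagonals cross. Thus the $k$ diagonals $v_iv_{i+k}$, $1\le i\le k$, pairwise cross. Select $v_i,v_{i+k}$ with label $i$.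

*Invariants and counts.* Steps 1, 2, 4 and 5 use only that the selected points lie in $D(c,r)$ and that $K_k\ge2$. Step 6 gives at most $1024(K_k-1)=L_k$ points that stop being plain per step. Before each step at least $L_k\ge K_k$ plain points remain, where $L_k\ge K_k$ holds because $K_k\ge2$. Step 7 is unchanged and gives $S\ge t/(4L_k)$. Each success selects two points of every label, so $|A_i|=2S$; and $|D|\le sL_k\le t$.

*Certification.* Fix a label $i$ and a successful step. If an obstacle $O$ interacts, let $b$ be the endpoint of $v_iv_{i+k}$ farther from its center $o$ and $a$ the other one; otherwise name the endpoints arbitrarily. Exactly two points of this step have label $i$, so the case distinction in the proof of Claim 4 applies verbatim to $x\in(A_i\cup U_i)\setminus\{a,b\}$. Hence $ab$ is an edge of the MST of $A_i\cup U_i$. For $i<j$, each successful step therefore gives a crossing between the $i$-th and the $j$-th MST, and different steps give different pairs of edges. $\blacksquare$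

## Graphs that contain the nearest-neighbor graph

The nearest-neighbor graph of a finite set joins each point to its nearest other point. In the proof, every edge used for a crossing joins a point $b$ to its nearest neighbor $a$ in its color class; in the case $5\le n<L$ of Theorem A, the classes have two points each, and the same is true. So Theorems A, B and C also hold with the MST replaced by any graph that contains the nearest-neighbor graph. The following graphs on a set $X$ qualify besides the nearest-neighbor graph itself. In each case let $a$ be the nearest neighbor of $b$ in $X$.

- The relative neighborhood graph, where $ab$ is an edge if no $x\in X$ has both $|x-a|<|a-b|$ and $|x-b|<|a-b|$. No $x\in X\setminus\{b\}$ satisfies the second inequality, and $x=b$ violates the first.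
- The Gabriel graph, where $ab$ is an edge if the disc with diameter $ab$ contains no other point of $X$. A point $x\ne a,b$ in that disc has $|x-a|^2+|x-b|^2\le|a-b|^2$ with $|x-a|>0$. So $|x-b|<|a-b|$, which is impossible.
- The Delaunay triangulation, under its usual nondegeneracy assumption, so that it is well defined. It contains every edge $ab$ for which some disc with $a,b$ on its boundary contains no other point of $X$, and by the previous item the disc with diameter $ab$ is such a disc.

The argument does not settle the original conjecture $\mathrm{cr}(P)=\Omega(n)$, in which no points may be discarded. In the procedure, deleting the plain points near each working disc is what creates the moats and what handles the first type of point in Claim 4.
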